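# Two arrows in each direction: disconnected complexes of general presentations

## 1. A natural guess: finite global dimension forces connectedness

To a finite-dimensional algebra $A$ one can attach a simplicial complex $\mathcal S(A)$. Its vertices are the integer vectors that are weights of indecomposable general maps between projective modules, and two vertices are joined when the corresponding maps have no extensions in either direction. Inside it sits the subcomplex $\mathcal S^r(A)$ on the vertices whose general map has no self-extensions. Precise definitions come in Section 2.

Three facts set the stage. For a finite-dimensional path algebra $kQ$ with at least two vertices, $\mathcal S^r(kQ)$ is the cluster complex, and it is always connected. For general $A$, both complexes may be disconnected: an example is the quiver with two vertices and three arrows in each direction, modulo all paths of length $2$. But that algebra has infinite global dimension. Finally, $\mathcal S(A)$ can be disconnected for a trivial reason even for hereditary algebras: for the Kronecker quiver, the vertex given by the imaginary root lies in no edge. So the serious question is about $\mathcal S^r(A)$.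

Harm Derksen and Jiarui Fei, in "General Presentations of Algebras" (arXiv:0911.4913, 2009), ask: is $\mathcal S(A)$ or $\mathcal S^r(A)$ always connected for connected algebras of finite global dimension? We assume at least two vertices throughout, because for $A=k$ the complex consists of two points.

The first guess is **yes** for $\mathcal S^r(A)$: global dimension at most $1$ is fine, and the bad example has infinite global dimension. We shall test this guess by hand, see it survive several cases, and then see it fail already for an algebra of dimension $10$ and global dimension $2$.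

## 2. Presentations, weights, and the space $\operatorname{E}(f,g)$

Let $k$ be an algebraically closed field and $A=kQ/I$ a finite-dimensional basic algebra, with $Q$ a finite quiver with vertex set $Q_0$ and $I$ an admissible ideal. Modules are right modules, paths are composed from left to right, $P_i=e_iA$, and $r=\operatorname{rad}A$. So $P_i$ is spanned by the paths starting at $i$, and
$$\operatorname{Hom}(P_i,P_j)=e_jAe_i ,$$
where $x\in e_jAe_i$ acts by left multiplication. It is spanned by paths from $j$ to $i$. Put
$$c_{ij}=\dim e_j(r/r^2)e_i=\dim\operatorname{Hom}(P_i,P_jr/P_jr^2).$$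
This is the number of arrows $j\to i$. (With the other convention it would be the number of arrows $i\to j$; the hypothesis of our main theorem is symmetric, so this will not matter.) If $i\neq j$, then $e_jAe_i\subseteq r$, so every map $P_i\to P_j$ has image in $P_jr$. We use this constantly.

**Definition (presentations and weights).** A presentation is a map $f:P_-\to P_+$ of projective modules, viewed as a two-term complex. For $\delta\in\mathbb Z^{Q_0}$ write $\delta=\delta_+-\delta_-$ with $\delta_\pm\ge0$ of disjoint supports. For $\beta\in\mathbb Z_{\ge0}^{Q_0}$ put $P(\beta)=\bigoplus_iP_i^{\beta(i)}$, and let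
$$\operatorname{PHom}(\delta)=\operatorname{Hom}(P(\delta_-),P(\delta_+)).$$
A general presentation of weight $\delta$ is one in a suitable nonempty Zariski open subset of this affine space.

Write $\epsilon_i$ for the $i$-th unit vector. It is the weight of $(0\to P_i)$, for which we also write $P_i$, and $-\epsilon_i$ is the weight of $P_i[1]=(P_i\to0)$. For the quiver with one arrow $\alpha:1\to2$ we have $\operatorname{PHom}(\epsilon_1-\epsilon_2)=\operatorname{Hom}(P_2,P_1)=k\alpha$, and "general" can be taken to mean "nonzero".

**Definition (the space E).** For $f:P_-\to P_+$ and $g:Q_-\to Q_+$, let $\operatorname E(f,g)=\operatorname{Hom}_{K^b(\operatorname{proj}A)}(f,g[1])$. Concretely, it is the cokernel of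
$$\operatorname{Hom}(P_+,Q_+)\oplus\operatorname{Hom}(P_-,Q_-)\to\operatorname{Hom}(P_-,Q_+),\qquad (a,b)\mapsto af-gb. \tag{1}$$
Let $\operatorname e(\delta,\varepsilon)=\dim\operatorname E(f,g)$ for general $f\in\operatorname{PHom}(\delta)$, $g\in\operatorname{PHom}(\varepsilon)$.

Two computations follow at once from (1):
$$\operatorname E(f,g)=0\ \text{ if } P_-=0\text{ or }Q_+=0,\qquad \operatorname E(P_i[1],P_j)=\operatorname{Hom}(P_i,P_j). \tag{2}$$
Also, the matrix of the linear map (1) depends linearly on $(f,g)$, so its rank is lower semicontinuous and $\dim\operatorname E(f,g)$ is upper semicontinuous. In particular, if $\operatorname E(f,g)=0$ for *one* pair, it vanishes for general pairs, so $\operatorname e(\delta,\varepsilon)=0$. Likewise, if $\operatorname E(f,f)=0$ for one $f\in\operatorname{PHom}(\delta)$, it vanishes for general $f$.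

**Definition (vertices, real vertices, the complexes).** A nonzero $\delta$ is indecomposable if a general presentation of weight $\delta$ is indecomposable as a complex. An indecomposable $\delta$ is real if a general presentation $f$ of weight $\delta$ is rigid, that is, $\operatorname E(f,f)=0$. The simplices of $\mathcal S(A)$ are the finite sets of pairwise distinct indecomposable vectors $\{\delta_1,\dots,\delta_p\}$ with $\operatorname e(\delta_i,\delta_j)=0$ for all $i\ne j$. The subcomplex $\mathcal S^r(A)$ consists of the simplices all of whose vertices are real.

Note that an edge $\{\delta,\varepsilon\}$ gives *two* conditions, $\operatorname e(\delta,\varepsilon)=0$ and $\operatorname e(\varepsilon,\delta)=0$. Two vertices lie in the same component exactly when a path of edges joins them.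

Indecomposability can be tested on endomorphisms. An endomorphism of the complex $f:P_-\to P_+$ is a pair $(a,b)$ with $a\in\operatorname{End}(P_+)$, $b\in\operatorname{End}(P_-)$ and $af=fb$. An idempotent pair splits both terms compatibly, so a nonzero $f$ is indecomposable if and only if $0$ and $1$ are its only idempotent endomorphisms.

Examples. Each $\pm\epsilon_i$ is indecomposable, and it is real by (2). The vector $\epsilon_1+\epsilon_2$ is not a vertex, since $(0\to P_1\oplus P_2)$ splits. For the Kronecker quiver, two arrows $\alpha_1,\alpha_2:1\to2$, take $\delta=\epsilon_1-\epsilon_2$. Here $\operatorname{Hom}(P_2,P_1)=\langle\alpha_1,\alpha_2\rangle$ and both endomorphism rings are $k$, so for $f\ne0$ we get $\operatorname E(f,f)=k^2/kf$, of dimension $1$. So $\delta$ is not real. It is nevertheless a vertex, by the following remark.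

**Remark 1.** Suppose $i\ne j$ and $\operatorname{Hom}(P_i,P_j)\ne0$. Then $\epsilon_j-\epsilon_i$ is a vertex of $\mathcal S(A)$. Indeed a general $f:P_i\to P_j$ is nonzero. Both terms are indecomposable, so a nontrivial decomposition of $f$ would have to be $(P_i\to0)\oplus(0\to P_j)$, which forces $f=0$.

## 3. Testing the guess on two vertices with few arrows

By (2), the vertices $\epsilon_i$ are pairwise joined, and so are the vertices $-\epsilon_i$:
$$\{\epsilon_i:i\in Q_0\}\quad\text{and}\quad\{-\epsilon_i:i\in Q_0\}\quad\text{are simplices of }\mathcal S^r(A). \tag{3}$$
If $\mathcal S^r(A)$ is connected, some path must lead from the first simplex to the second. Also by (2), $\{\epsilon_j,-\epsilon_i\}$ is an edge if and only if $\operatorname{Hom}(P_i,P_j)=0$.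

**One arrow $\alpha:1\to2$.** Here $\operatorname{Hom}(P_1,P_2)=e_2Ae_1=0$, so $\{\epsilon_2,-\epsilon_1\}$ is an edge. What are the vertices? If $\delta\ge0$ or $\delta\le0$, a presentation is a sum of copies of $P_i$, or of $P_i[1]$, so only the $\pm\epsilon_i$ are indecomposable. If $\delta(2)\ge0\ge\delta(1)$, every presentation is a zero map, and again we get only $\epsilon_2$ and $-\epsilon_1$. If $\delta=(p,-q)$ with $p,q\ge0$, a presentation $P_2^q\to P_1^p$ is a $p\times q$ matrix over $k$ times $\alpha$. A general one has full rank, so after row and column operations it is a sum of $\min(p,q)$ copies of $\alpha:P_2\to P_1$ and of copies of $P_1$ or of $P_2[1]$. So the only further vertex is $\epsilon_1-\epsilon_2$. With $f=\alpha:P_2\to P_1$,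
$$\operatorname E(f,f)=\operatorname E(f,P_1)=\operatorname E(P_2[1],f)=0,$$
because each is a quotient of $k\alpha$ by a space containing $k\cdot\alpha$; the opposite spaces $\operatorname E(P_1,f)$ and $\operatorname E(f,P_2[1])$ vanish by (2). So the closed walk
$$\epsilon_1,\ \epsilon_2,\ -\epsilon_1,\ -\epsilon_2,\ \epsilon_1-\epsilon_2,\ \epsilon_1$$
runs through all five vertices, and the complex is connected.

**Any number of arrows $1\to2$, none back.** Again $\operatorname{Hom}(P_1,P_2)=0$, so the edge $\{\epsilon_2,-\epsilon_1\}$ joins the two simplices in (3).

**One arrow each way.** Let $\alpha:1\to2$, $\beta:2\to1$, with $\alpha\beta=0$. A basis is $e_1,e_2,\alpha,\beta,\beta\alpha$. The module $\operatorname{rad}P_2=\beta A$ is isomorphic to $P_1$, and $\operatorname{rad}P_1=\alpha A\cong S_2$, so the global dimension is at most $2$. No edge $\{\epsilon_j,-\epsilon_i\}$ with $i\neq j$ exists now. But $\operatorname{Hom}(P_2,P_1)=k\alpha$ and $\operatorname{Hom}(P_1,P_2)=k\beta$ are one-dimensional. The same matrix argument shows that the vertices are $\pm\epsilon_1,\pm\epsilon_2$ and $\pm(\epsilon_1-\epsilon_2)$, and that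
$$\epsilon_1,\ \epsilon_2,\ \epsilon_2-\epsilon_1,\ -\epsilon_1,\ -\epsilon_2,\ \epsilon_1-\epsilon_2,\ \epsilon_1$$
is a closed walk through all of them, with all six vertices real. (The elements of $\operatorname{End}(P_i)$ include the scalars, which is all the argument needs.) The guess survives.

## 4. The bridge $\epsilon_2-\epsilon_1$, and where it collapses

The last example suggests a method of proof for two vertices: use $\epsilon_2-\epsilon_1$ as a bridge between $\epsilon_2$ and $-\epsilon_1$. For $f:P_1\to P_2$, formula (1) gives
$$\operatorname E(f,P_2)=\operatorname{Hom}(P_1,P_2)/\operatorname{End}(P_2)f,\qquad \operatorname E(P_1[1],f)=\operatorname{Hom}(P_1,P_2)/f\operatorname{End}(P_1). \tag{4}$$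
In Section 8 we shall see that with no loops and exactly one arrow $2\to1$ both spaces vanish for a suitable $f$, whatever the relations are. So the bridge always stands in that case.

Now let there be $n\ge2$ arrows $2\to1$. Look at (4) modulo $r^2$. The space $e_2(r/r^2)e_1$ has dimension $n$. The map $f$ lies in $r$, so the radical of $\operatorname{End}(P_2)$ sends $f$ into $r^2$, and only scalars survive. Thus $\operatorname{End}(P_2)f$ has image of dimension at most $1$ in an $n$-dimensional space, and $\operatorname E(f,P_2)\ne0$. This is the exact point where the bridge collapses: there are too many arrows for too few top-level endomorphisms.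

Could a larger single bridge $\delta=(-b,a)$ with $a,b\ge0$, not both zero, do better? For $f:P_1^b\to P_2^a$ the same count modulo $r^2$ says the following: $\operatorname E(f,P_2)=0$ needs $nb\le a$, since $\operatorname{Hom}(P_1^b,P_2)$ has an image of dimension $nb$ and $\operatorname{Hom}(P_2^a,P_2)$ contributes at most $a$. And $\operatorname E(P_1[1],f)=0$ needs $na\le b$. Together, $a\ge nb\ge n^2a$, so $a=b=0$. No single bridge exists.

This does not exclude a long path. But the two conditions are suggestive. Neighbors of $\epsilon_2$ have $a>b$, neighbors of $-\epsilon_1$ have $b>a$, and what changes is the sign of the coordinate sum $a-b$. Here is a first step from $\epsilon_1$ when there are two arrows $\alpha_1,\alpha_2:1\to2$, two arrows $\beta_1,\beta_2:2\to1$ and $\alpha_i\beta_j=0$. Take $f:P_2\to P_1^2$ with components $\alpha_1,\alpha_2$. Then $\operatorname{Hom}(P_1^2,P_1)f=\langle\alpha_1,\alpha_2\rangle=\operatorname{Hom}(P_2,P_1)$, so $\operatorname E(f,P_1)=0$, and applying this to each row gives $\operatorname E(f,f)=0$. An endomorphism $(a,b)$ of $f$ has $b=\lambda+\text{(radical)}$, and the radical part is killed since $\alpha_l\beta_j\alpha_i=0$.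 So $af=\lambda f$, that is, $a=\lambda$, and $f$ is indecomposable. To conclude for general presentations, note that any $f'$ whose two components are linearly independent is carried to $f$ by an element of $\operatorname{GL}_2(k)\subseteq\operatorname{Aut}(P_1^2)$. So $(2,-1)$ is a real vertex joined to $\epsilon_1=(1,0)$. Both have coordinate sum $1$.

So we conjecture that the sign of the coordinate sum cannot change along an edge, and we try to prove it by counting modulo $r^2$ for an *arbitrary* edge.

## 5. Counting modulo $r^2$

**Lemma 1.** Let $f:P_-\to P_+$ be in $\operatorname{PHom}(\delta)$ and $g:Q_-\to Q_+$ in $\operatorname{PHom}(\varepsilon)$, with $\operatorname E(f,g)=0$. Then: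

(i) no $i$ satisfies $\delta_-(i)>0$ and $\varepsilon_+(i)>0$;

(ii) $\displaystyle\sum_{i,j}c_{ij}\,\delta_-(i)\varepsilon_+(j)\le\sum_i\delta_+(i)\varepsilon_+(i)+\sum_i\delta_-(i)\varepsilon_-(i)$;

(iii) if $f=g$ and $\delta\ne0$, the inequality in (ii) is strict.

**Step 1: presentations are radical maps.** This step uses the disjoint supports. No $P_i$ occurs in both $P_-$ and $P_+$, so each component of $f$ is a map $P_i\to P_j$ with $i\ne j$ and has image in $P_jr$. Hence $f(P_-)\subseteq P_+r$, and likewise $g(Q_-)\subseteq Q_+r$.

**Step 2: proof of (i).** This step excludes common summands of $P_-$ and $Q_+$. Since $\operatorname E(f,g)=0$, every map $P_-\to Q_+$ has the form $af-gb$. By Step 1, $af(P_-)\subseteq a(P_+)r\subseteq Q_+r$ and $gb(P_-)\subseteq g(Q_-)\subseteq Q_+r$. So every map $P_-\to Q_+$ has image in $Q_+r$. If $\delta_-(i),\varepsilon_+(i)>0$, the composite $P_-\twoheadrightarrow P_i\hookrightarrow Q_+$ of a split projection and a split inclusion has image a direct summand of $Q_+$ isomorphic to $P_i$, which is not contained in $Q_+r$. This is a contradiction.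

**Step 3: the target modulo $r^2$.** This step identifies what has to be hit. Let
$$\pi:\operatorname{Hom}(P_-,Q_+)\to\operatorname{Hom}(P_-,Q_+/Q_+r^2)$$
be the natural map. By Step 2 its image lies in $V=\operatorname{Hom}(P_-,Q_+r/Q_+r^2)$. Conversely, since $P_-$ is projective, each map $P_-\to Q_+r/Q_+r^2$ lifts to $Q_+r\subseteq Q_+$. So the image of $\pi$ is exactly $V$, and
$$\dim V=\sum_{i,j}c_{ij}\,\delta_-(i)\varepsilon_+(j).$$
Since $\operatorname E(f,g)=0$, the map
$$\Phi:\operatorname{Hom}(P_+,Q_+)\oplus\operatorname{Hom}(P_-,Q_-)\to V,\qquad \Phi(a,b)=\pi(af-gb),$$
is surjective.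

**Step 4: the source modulo radical maps.** This step shows that only the tops of $a$ and $b$ matter. If $a(P_+)\subseteq Q_+r$, then $af(P_-)\subseteq a(P_+r)=a(P_+)r\subseteq Q_+r^2$, so $\Phi(a,0)=0$. If $b(P_-)\subseteq Q_-r$, then $gb(P_-)\subseteq g(Q_-)r\subseteq Q_+r^2$, so $\Phi(0,b)=0$. By projectivity, $\operatorname{Hom}(P_+,Q_+)\to\operatorname{Hom}(P_+,Q_+/Q_+r)$ is surjective, with kernel the maps into $Q_+r$; the same holds for $P_-,Q_-$. So $\Phi$ factors through
$$W=\operatorname{Hom}(P_+,Q_+/Q_+r)\oplus\operatorname{Hom}(P_-,Q_-/Q_-r).$$
Since $\operatorname{Hom}(P_i,P_j/P_jr)$ is $k$ for $i=j$ and $0$ otherwise,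
$$\dim W=\sum_i\delta_+(i)\varepsilon_+(i)+\sum_i\delta_-(i)\varepsilon_-(i).$$
The induced map $W\to V$ is surjective, so $\dim V\le\dim W$. This is (ii).

**Step 5: the strict inequality.** This step gains one dimension from the identity. Let $f=g$ and $\delta\ne0$. The class of $(1,1)$ in $W$ is nonzero because $P_+$ or $P_-$ is nonzero, and it goes to $0$ because $1f-f1=0$. So $\dim V\le\dim W-1$. $\square$

As a check, take $\delta=(2,-1)$ and $\varepsilon=(1,0)$ from Section 4. The left side of (ii) is $c_{21}\cdot1\cdot1=2$ and the right side is $2\cdot1=2$, so (ii) can be an equality.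

## 6. The sign of the coordinate sum is constant on components

For $\delta\in\mathbb Z^{Q_0}$ put $\sigma(\delta)=\sum_i\delta(i)$ and $|\delta_\pm|=\sum_i\delta_\pm(i)$, so $\sigma(\delta)=|\delta_+|-|\delta_-|$.

**Theorem A.** Let $A=kQ/I$, with $I$ any admissible ideal, be such that $|Q_0|\ge2$ and for all $i\ne j$ in $Q_0$ there are at least two arrows $i\to j$. Then the sign $\operatorname{sgn}\sigma(\delta)\in\{+,0,-\}$ is constant on connected components of $\mathcal S(A)$. All three signs occur on vertices of $\mathcal S(A)$. On vertices of $\mathcal S^r(A)$ exactly the signs $+$ and $-$ occur. Hence $\mathcal S(A)$ has at least three components and $\mathcal S^r(A)$ at least two; no $\epsilon_i$ lies in the same component as any $-\epsilon_j$, in either complex.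

The hypothesis says $c_{ij}\ge2$ for all $i\ne j$. Loops are allowed.

**Step 1: two inequalities per edge.** This step turns an edge into numbers. Let $\{\delta,\varepsilon\}$ be an edge of $\mathcal S(A)$. Since $\operatorname e(\delta,\varepsilon)=0$, there are $f,g$ of weights $\delta,\varepsilon$ with $\operatorname E(f,g)=0$; since $\operatorname e(\varepsilon,\delta)=0$, there are $f',g'$ of weights $\delta,\varepsilon$ with $\operatorname E(g',f')=0$. Put $a=|\delta_+|$, $b=|\delta_-|$, $c=|\varepsilon_+|$, $d=|\varepsilon_-|$ and
$$T=\sum_i\delta_+(i)\varepsilon_+(i)+\sum_i\delta_-(i)\varepsilon_-(i)\le ac+bd.$$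
Here we used that the entries are nonnegative, so $ac=\sum_{i,j}\delta_+(i)\varepsilon_+(j)$ contains all terms of the first sum, and similarly for $bd$. By Lemma 1(i), $\delta_-(i)\varepsilon_+(i)=0$ for all $i$, so in $\sum c_{ij}\delta_-(i)\varepsilon_+(j)$ only pairs $i\ne j$ contribute, each with $c_{ij}\ge2$. The sum is therefore at least $2bc$. Applying Lemma 1(ii) to $(f,g)$, and then to $(g',f')$, for which the right side is the same number $T$, we get
$$2bc\le T\le ac+bd,\qquad 2ad\le T\le ac+bd. \tag{5}$$

**Step 2: opposite signs are impossible.** Adding the two inequalities in (5) gives $2bc+2ad\le2ac+2bd$, that is,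
$$(a-b)(c-d)\ge0,\qquad\text{or}\qquad \sigma(\delta)\sigma(\varepsilon)\ge0.$$

**Step 3: sign $0$ is joined only to sign $0$.** This step is needed because Step 2 alone would allow a path to pass from $+$ to $-$ through $0$. Let $\sigma(\delta)=0$. Then $a=b$, and $a>0$ because $\delta\ne0$. Dividing (5) by $a$ gives $2c\le c+d$ and $2d\le c+d$, so $c=d$ and $\sigma(\varepsilon)=0$. The situation is symmetric in $\delta$ and $\varepsilon$, so $\sigma(\varepsilon)=0$ also implies $\sigma(\delta)=0$.

By Steps 2 and 3, $\operatorname{sgn}\sigma$ agrees at the two ends of every edge. So it is constant on the components of $\mathcal S(A)$, and of its subcomplex $\mathcal S^r(A)$.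

**Step 4: which signs occur.** This step makes sure that the sign separates something. We have $\sigma(\epsilon_i)=1$ and $\sigma(-\epsilon_i)=-1$, and these are vertices of $\mathcal S^r(A)$. For $i\ne j$ there is an arrow $j\to i$, so $\operatorname{Hom}(P_i,P_j)=e_jAe_i\ne0$, and by Remark 1 the vector $\epsilon_j-\epsilon_i$ is a vertex of $\mathcal S(A)$. It has $\sigma=0$. So all three signs occur on $\mathcal S(A)$.

**Step 5: no real vertex has sign $0$.** Suppose $\delta$ is a real vertex with $\sigma(\delta)=0$. Put $a=|\delta_+|=|\delta_-|>0$, and let $f$ be a rigid presentation of weight $\delta$. Since $\delta_\pm$ have disjoint supports, only pairs $i\neq j$ contribute below, and Lemma 1(iii) gives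
$$2a^2\le\sum_{i,j}c_{ij}\,\delta_-(i)\delta_+(j)<\sum_i\delta_+(i)^2+\sum_i\delta_-(i)^2\le2a^2,$$
a contradiction. $\square$

The proof uses only the arrows, not the relations. In particular, Theorem A applies to the algebra with three arrows in each direction from Section 1. The remaining task is to choose relations that keep two arrows in every direction and make the global dimension finite.

## 7. Double arrows everywhere and global dimension two

**Theorem B.** For every $N\ge2$ there is a connected algebra with $N$ vertices and global dimension exactly $2$ satisfying the hypothesis of Theorem A. So the question has a negative answer for every number $N\ge2$ of vertices. The value $2$ is optimal.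

Recall that the global dimension of a finite-dimensional algebra is the maximum of the projective dimensions $\operatorname{pd}S_i$ of its simple modules, and that $0\to\operatorname{rad}P_i\to P_i\to S_i\to0$ is exact.

**Step 1: the algebra.** This step defines $A$ and finds a basis. Let $Q$ have vertices $1,\dots,N$ and exactly two arrows $i\to j$ for each ordered pair $i\ne j$. Call an arrow $i\to j$ increasing if $i<j$ and decreasing if $i>j$. Let $I$ be generated by all paths $\alpha\beta$ of length $2$ with $\alpha$ increasing and $\beta$ decreasing, and put $A=kQ/I$. A path contains no such $\alpha\beta$ if and only if it consists of decreasing arrows followed by increasing arrows; call it a valley path. The trivial paths count as valley paths. As $I$ is generated by paths, the valley paths form a basis of $A$. A run of decreasing arrows has length at most $N-1$, and so has a run of increasing arrows. Valley paths therefore have length at most $2(N-1)$, so $I$ contains all longer paths. As $I$ is generated in length $2$, it is admissible. So $A$ is finite-dimensional, basic and connected, with two arrows $i\to j$ for all $i\neq j$.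

For $N=2$, write $\alpha_1,\alpha_2:1\to2$ and $\beta_1,\beta_2:2\to1$. The relations are $\alpha_i\beta_j=0$, and the basis $e_1,e_2,\alpha_i,\beta_j,\beta_j\alpha_i$ has $10$ elements.

**Step 2: the radical of $P_i$ splits by first arrow.** This step reduces everything to the modules $\alpha A$. Distinct nonzero paths are distinct basis elements, and each nontrivial path has one first arrow. So $\operatorname{rad}P_i=\bigoplus_\alpha\alpha A$ over the arrows $\alpha$ starting at $i$.

**Step 3: resolving $\alpha A$.** Let $\alpha:i\to j$, and consider $e_jA\to\alpha A$, $x\mapsto\alpha x$.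

If $\alpha$ is decreasing, then $\alpha p$ is a valley path for every valley path $p$ starting at $j$. Distinct $p$ give distinct $\alpha p$, so the map is an isomorphism and $\alpha A$ is projective.

If $\alpha$ is increasing, then for a valley path $p$ starting at $j$ we have $\alpha p\ne0$ if and only if $p$ does not begin with a decreasing arrow, and distinct such $p$ give distinct basis elements. So the kernel is spanned by the valley paths from $j$ that begin with a decreasing arrow; it is $\bigoplus_\beta\beta A$ over the decreasing arrows $\beta$ starting at $j$. This is projective by the first case, so $\operatorname{pd}\alpha A\le1$.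

Hence $\operatorname{pd}\operatorname{rad}P_i\le1$ and $\operatorname{pd}S_i\le2$ for all $i$, so $\operatorname{gl.dim}A\le2$.

**Step 4: the dimension is exactly $2$.** Let $\alpha:1\to2$ be an arrow. The module $e_2A$ is indecomposable projective, so $e_2A\to\alpha A$ is a projective cover. Its kernel contains the arrows $2\to1$, so it is nonzero, and $\alpha A$ is not projective. So $\operatorname{pd}\alpha A=1$. As $\alpha A$ is a summand of $\operatorname{rad}P_1$, we get $\operatorname{pd}\operatorname{rad}P_1=1$ and $\operatorname{pd}S_1=2$. For $N=2$ the resolution is
$$0\to P_1^4\to P_2^2\to P_1\to S_1\to0,$$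
with dimensions $12,14,3,1$.

Theorem A applies, so $\mathcal S^r(A)$ and $\mathcal S(A)$ are both disconnected.

**Step 5: optimality.** This step shows that global dimension at most $1$ cannot give a counterexample. A connected basic algebra over $k=\bar k$ of global dimension at most $1$ is $kQ$ for a finite connected acyclic quiver $Q$. If $|Q_0|\ge2$, then $\mathcal S^r(kQ)$ is connected, by the fact recalled in Section 1. $\square$

So the first guess was wrong: it is not true that every connected finite-dimensional basic algebra of finite global dimension with at least two vertices has $\mathcal S^r(A)$ connected.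

## 8. Two vertices: the exact threshold, and a picture of the components

**Theorem C.** Let $A$ have two vertices and no loops (automatic if $\operatorname{gl.dim}A<\infty$, by the no-loops theorem of Lenzing and Igusa). Let $m,n$ be the numbers of arrows $1\to2$ and $2\to1$.

1. $\{\epsilon_1,\epsilon_2\}$ and $\{-\epsilon_1,-\epsilon_2\}$ lie in the same component of $\mathcal S^r(A)$ if and only if $\min(m,n)\le1$.
2. For $A_{m,n}=kQ/(\text{all paths }1\to2\to1)$, which has global dimension at most $2$, $\mathcal S^r(A_{m,n})$ is connected if $\min(m,n)\le1$. If $m,n\ge2$, it has exactly two components, each a bi-infinite line.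

So the bound "two arrows" in Theorem A cannot be lowered in general. Part 1 decides exactly when the components of the $\epsilon_i$ and of the $-\epsilon_i$ coincide for loop-free two-vertex algebras. Nothing is claimed here about connectedness of $\mathcal S^r(A)$ for all two-vertex algebras with $\min(m,n)\le1$, beyond the algebras $A_{m,n}$.

### 8.1 Part 1: the bridge stands when one direction has at most one arrow

If $m,n\ge2$, then $\epsilon_i$ and $-\epsilon_j$ lie in different components by Theorem A. Let $\min(m,n)\le1$. By (3), both sets are edges. The claim is symmetric in the two vertices, so after renumbering there is at most one arrow $2\to1$.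

**Case 1: no arrow $2\to1$.** Then $\operatorname{Hom}(P_1,P_2)=e_2Ae_1=0$, so by (2) $\operatorname E(P_1[1],P_2)=0$ and $\operatorname E(P_2,P_1[1])=0$. So $\{\epsilon_2,-\epsilon_1\}$ is an edge joining the two sets.

**Case 2: one arrow $\alpha:2\to1$.** The purpose is to show that $\epsilon_2-\epsilon_1$ is a bridge. As there are no loops, the only arrow starting at $2$ is $\alpha$, and the only arrow ending at $1$ is $\alpha$. So every path from $2$ to $1$ begins and ends with $\alpha$, and
$$e_2Ae_1=\alpha\,e_1Ae_1=e_2Ae_2\,\alpha.$$
Let $f:P_1\to P_2$ be left multiplication by $\alpha$. The display says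
$$\operatorname{Hom}(P_1,P_2)=f\operatorname{End}(P_1)=\operatorname{End}(P_2)f.$$
Hence $\operatorname E(f,f)=0$. By (4), $\operatorname E(f,P_2)=0$ and $\operatorname E(P_1[1],f)=0$. By (2), $\operatorname E(P_2,f)=0$ and $\operatorname E(f,P_1[1])=0$. By semicontinuity, all five vanish for general presentations of weight $\epsilon_2-\epsilon_1$. Since $\alpha\ne0$ in $A$, Remark 1 shows that $\epsilon_2-\epsilon_1$ is a vertex. So it is a real vertex joined to both $\epsilon_2$ and $-\epsilon_1$, and the two sets lie in the same component. $\square$

### 8.2 Part 2: gluing the four quadrants of $A_{m,n}$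

Let $A=A_{m,n}$, with arrows $\alpha_1,\dots,\alpha_m:1\to2$ and $\beta_1,\dots,\beta_n:2\to1$. A basis is $e_1,e_2,\alpha_i,\beta_j,\beta_j\alpha_i$. We have $\operatorname{rad}P_2=\bigoplus_j\beta_jA\cong P_1^n$ and $\operatorname{rad}P_1=\bigoplus_i\alpha_iA\cong S_2^m$. So $\operatorname{pd}S_2\le1$, $\operatorname{pd}S_1\le2$ and $\operatorname{gl.dim}A\le2$.

**Step 1: edges respect quadrants.** This step lets us treat one quadrant at a time. If $\{\delta,\varepsilon\}$ is an edge, Lemma 1(i), applied in both orders, gives $\delta(i)\varepsilon(i)\ge0$ for $i=1,2$. So both ends lie in a common closed quadrant. In $\{\delta\ge0\}$ every presentation is $(0\to P(\delta))$, so the only vertices are $\epsilon_1,\epsilon_2$; in $\{\delta\le0\}$ they are $-\epsilon_1,-\epsilon_2$. Each of these pairs forms an edge.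

It remains to understand the quadrants
$$R_1=\{\delta(1)\ge0\ge\delta(2)\},\qquad R_2=\{\delta(2)\ge0\ge\delta(1)\}.$$

**Step 2: $R_1$ is hereditary territory.** This step compares $R_1$ with the hereditary algebra $H_m$ with vertices $1,2$ and $m$ arrows $1\to2$. Presentations with weight $(p,-q)\in R_1$ are maps $P_2^q\to P_1^p$. We have
$$\operatorname{Hom}(P_2,P_1)=e_1Ae_2=\langle\alpha_i\rangle\cong k^m,\qquad\operatorname{End}(P_1)=k,\qquad\operatorname{End}(P_2)=k\oplus\langle\beta_j\alpha_i\rangle.$$
The ideal $\operatorname{rad}\operatorname{End}(P_2)=\langle\beta_j\alpha_i\rangle$ acts as zero on $\operatorname{Hom}(P_2,P_1)$, because $\alpha_l\beta_j\alpha_i=0$; its square is also zero. Over $H_m$ the corresponding spaces are $k^m$, $k$ and $k$.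

So the presentation spaces agree. The isomorphism classes of presentations agree, as $\operatorname{Aut}(P_2^q)$ acts through $\operatorname{GL}_q(k)$. The spaces $\operatorname E(f,g)$ agree, because in (1) the radical part of $b$ contributes nothing to $gb$.

Indecomposability agrees as well. Since $k\subset\operatorname{End}_A(P_2)$, the algebra $\operatorname{End}_{H_m}(f)$ is a subalgebra of $\operatorname{End}_A(f)$, so a nontrivial idempotent over $H_m$ is one over $A$. Conversely, reduction modulo $\operatorname{rad}\operatorname{End}(P_2)$ is a homomorphism $\operatorname{End}_A(f)\to\operatorname{End}_{H_m}(f)$. Its kernel consists of pairs $(0,b)$ with $b$ a matrix over $\operatorname{rad}\operatorname{End}(P_2)$, so it is nilpotent and contains no nonzero idempotent. If $e$ is an idempotent with $e\neq0,1$, then neither $e$ nor $1-e$ lies in the kernel, and $e$ reduces to a nontrivial idempotent.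

So the full subcomplex of $\mathcal S^r(A)$ on the vertices in $R_1$ equals that of $\mathcal S^r(H_m)$.

**Step 3: the same in $R_2$.** Presentations there are maps $P_1^q\to P_2^p$, with $\operatorname{Hom}(P_1,P_2)=e_2Ae_1=\langle\beta_j\rangle\cong k^n$. Now $\operatorname{rad}\operatorname{End}(P_2)$ acts from the other side, and again by zero since $\beta_j\alpha_i\beta_l=0$. The argument of Step 2 applies, with the kernel consisting of pairs $(a,0)$. So the part in $R_2$ is the corresponding part for the hereditary algebra with $n$ arrows $2\to1$.

**Step 4: $\mathcal S^r(H_m)$ is a bi-infinite line when $m\ge2$.** This step is about the hereditary algebra only. We know that $\mathcal S^r(H_m)$ is the cluster complex of the $m$-Kronecker quiver and is connected. Every vertex lies on exactly two edges, because each almost complete cluster has exactly two complements (Buan–Marsh–Reineke–Reiten–Todorov, *Tilting theory and cluster combinatorics*, Adv. Math. 204 (2006)), and for two vertices an almost complete cluster is a single vertex of the complex.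

The complex is infinite, for the following reason. For $m\ge2$ there are infinitely many pairwise nonisomorphic indecomposable preprojective $H_m$-modules $M$, and each has $\operatorname{Ext}^1(M,M)=0$. Let $M$ be one of them, $M\not\cong P_2$, with minimal projective resolution $0\to P_-\xrightarrow{f}P_+\to M\to0$. The module $P_2$ is simple and $\operatorname{rad}P_1\cong P_2^m$. So if $P_+=P_1^p\oplus P_2^s$, then $P_-\subseteq\operatorname{rad}P_+=\operatorname{rad}P_1^p$ is isomorphic to some $P_2^q$, and $M$ has $P_2^s$ as a direct summand, so $s=0$. Thus $f:P_2^q\to P_1^p$ is a presentation of weight $(p,-q)$. It is indecomposable: a nontrivial decomposition of $f$ would decompose $M$, unless one summand had zero cokernel. Such a summand would be injective and surjective, so an isomorphism $P_2^{q'}\to P_1^{p'}$, whose image is in the radical, so it would be zero. Next, $\operatorname{Hom}(P_-,P_+)/f\operatorname{End}(P_-)=\operatorname{Hom}(P_-,M)$, and the maps in $\operatorname{End}(P_+)f$ induce exactly the maps in $\operatorname{Hom}(P_+,M)f$. So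
$$\operatorname E(f,f)=\operatorname{Hom}(P_-,M)/\operatorname{Hom}(P_+,M)f=\operatorname{Ext}^1(M,M)=0.$$
Finally, $\operatorname E(f,f)=0$ says that $(a,b)\mapsto af-fb$ is onto $\operatorname{Hom}(P_-,P_+)$. Up to sign on $b$, this is the differential at the identity of the orbit map of $\operatorname{Aut}(P_+)\times\operatorname{Aut}(P_-)$ through $f$. So the orbit of $f$ is dense, hence open in its closure $\operatorname{PHom}(p,-q)$, and general presentations of weight $(p,-q)$ are isomorphic to $f$. Therefore $(p,-q)$ is a real vertex, and it determines $M$, the cokernel of a general presentation. Infinitely many $M$ give infinitely many real vertices.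

An infinite connected graph in which every vertex lies on exactly two edges is a bi-infinite line. It contains no triangle, so the complex has no simplices beyond vertices and edges.

**Step 5: the part in $R_1$ for $m\ge2$ is two rays.** This step cuts the line. Over $H_m$ we have $\operatorname{Hom}(P_1,P_2)=0$, so $\{\epsilon_2,-\epsilon_1\}$ is an edge of $\mathcal S^r(H_m)$. With (3), the line contains the segment $\epsilon_1,\ \epsilon_2,\ -\epsilon_1,\ -\epsilon_2$. Presentations over $H_m$ with weight in $R_2$ are zero maps, so the only vertices in $R_2$ are $\epsilon_2$ and $-\epsilon_1$. The four quadrants cover the plane, so all vertices other than $\epsilon_2,-\epsilon_1$ lie in $R_1$. So the part in $R_1$ is the line with the adjacent vertices $\epsilon_2$ and $-\epsilon_1$ removed: two disjoint rays, one starting at $\epsilon_1$ and one at $-\epsilon_2$.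

By the same argument with the two vertices exchanged, if $n\ge2$ the part of $\mathcal S^r(A)$ in $R_2$ is two disjoint rays, starting at $\epsilon_2$ and at $-\epsilon_1$.

**Step 6: the part in $R_1$ for $m\le1$ is a path.** If $m=0$, presentations in $R_1$ are zero maps, so the vertices are $\epsilon_1,-\epsilon_2$, and $\operatorname E(P_2[1],P_1)=\operatorname{Hom}(P_2,P_1)=0$ makes them an edge. If $m=1$, the matrix argument of Section 3 for one arrow $1\to2$ shows that the vertices in $R_1$ are $\epsilon_1$, $\epsilon_1-\epsilon_2$, $-\epsilon_2$, all real, and that the middle one is joined to the other two. These two are not joined to each other, since $\operatorname E(P_2[1],P_1)=\operatorname{Hom}(P_2,P_1)\ne0$. So in both cases we have a path from $\epsilon_1$ to $-\epsilon_2$. Likewise, for $n\le1$ the part in $R_2$ is a path from $\epsilon_2$ to $-\epsilon_1$.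

**Step 7: gluing.** By Step 1, $\mathcal S^r(A)$ has as its vertices and edges those of the parts in $R_1$ and $R_2$, together with the two edges $\{\epsilon_1,\epsilon_2\}$ and $\{-\epsilon_1,-\epsilon_2\}$. The parts in $R_1$ and $R_2$ share no vertices, because $R_1\cap R_2=\{0\}$.

If $m,n\ge2$, the edge $\{\epsilon_1,\epsilon_2\}$ joins the ray starting at $\epsilon_1$ in $R_1$ to the ray starting at $\epsilon_2$ in $R_2$, and the edge $\{-\epsilon_1,-\epsilon_2\}$ joins the ray starting at $-\epsilon_2$ in $R_1$ to the ray starting at $-\epsilon_1$ in $R_2$. This gives exactly two components, each a bi-infinite line; as lines contain no triangles, there are no higher simplices.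

If $\min(m,n)\le1$, at least one of the parts in $R_1,R_2$ is a path joining the two gluing edges. By Steps 5 and 6, every vertex of the other part is joined within that part to one of $\epsilon_1,\epsilon_2,-\epsilon_1,-\epsilon_2$. So $\mathcal S^r(A)$ is connected. $\square$

For $m,n\ge2$ the two lines are exactly what Theorem A predicts: by constancy of the sign, $\sigma>0$ on all of the line through $\{\epsilon_1,\epsilon_2\}$, and $\sigma<0$ on all of the line through $\{-\epsilon_1,-\epsilon_2\}$.
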